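\title{Potential crossing pairs and graphs with crossing number one}

\begin{abstract}
Two edges of a nonplanar graph $G$ form a crossing pair if they cross in some drawing of $G$ with exactly one crossing, and a potential crossing pair if they form a crossing pair of every subdivision of $K_5$ or $K_{3,3}$ contained in $G$. We consider the statement that a nonplanar graph has crossing number at least $2$ exactly when it has no potential crossing pair. The statement is false: for every $k\ge 1$ there is a graph on six vertices with a potential crossing pair and crossing number $k$. The missing obstruction is a pair of vertex-disjoint cycles, one through each of the two edges. We prove that it is the only one: a potential crossing pair is a crossing pair if and only if no such cycles exist. For $4$-connected graphs the condition on cycles alone decides whether the crossing number is at least $2$.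
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite and may have multiple edges but no loops. In a \emph{drawing} of a graph $G$ in the plane, the vertices are distinct points and the edges are simple arcs that join their ends and contain no vertex in their interiors; two edges share finitely many interior points, and each such point is a transversal crossing of exactly two edges. The number of crossings of a drawing $D$ is $\operatorname{cr}(D)$, and the \emph{crossing number} $\operatorname{cr}(G)$ is the least value of $\operatorname{cr}(D)$ over all drawings $D$ of $G$. Thus $G$ is planar if and only if $\operatorname{cr}(G)=0$. A drawing with exactly one crossing is a \emph{$1$-drawing}, and a pair $\{e,f\}$ of edges is a \emph{crossing pair} of $G$ if $e$ and $f$ cross in some $1$-drawing of $G$. A nonplanar graph has crossing number $1$ if and only if it has a crossing pair.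

A \emph{Kuratowski graph} is a subdivision of $K_5$ or of $K_{3,3}$, and a \emph{Kuratowski subgraph} of $G$ is a subgraph that is a Kuratowski graph. By Kuratowski's theorem, $\operatorname{cr}(G)\ge 1$ if and only if $G$ has a Kuratowski subgraph. Can the next threshold, $\operatorname{cr}(G)\ge 2$, also be read off from these subgraphs? They certainly constrain the crossing pairs. Let $e$ and $f$ cross in a $1$-drawing of $G$ and restrict the drawing to a Kuratowski subgraph $H$. Since $H$ is nonplanar, the single crossing must survive, so $e$ and $f$ belong to $H$ and form a crossing pair of $H$. Call a pair $\{e,f\}$ of edges of a nonplanar graph $G$ a \emph{potential crossing pair} if it is a crossing pair of every Kuratowski subgraph of $G$. We have just shown: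
\begin{equation}\label{eq:easy}
\text{every crossing pair of a nonplanar graph is a potential crossing pair.}
\end{equation}
The problem, which comes from Silva, Arroyo, Richter and Lee~\cite{SARL}, is to prove or disprove the following statement.
\begin{quote}
\emph{A nonplanar graph has crossing number at least $2$ if and only if it does not have a potential crossing pair.}
\end{quote}

One direction is \eqref{eq:easy}: without a potential crossing pair there is no crossing pair, so $\operatorname{cr}(G)\ge2$. The question is whether a potential crossing pair forces crossing number $1$. There are reasons to guess that it does. The condition is strong: $e$ and $f$ lie in every Kuratowski subgraph, so $G-e$ and $G-f$ are both planar. And the only Kuratowski subgraph of a Kuratowski graph is the graph itself, so for these graphs the two kinds of pair coincide.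

There is, however, a second obstruction to crossing. Two closed curves in the plane cannot cross exactly once, so $e$ and $f$ cannot be the only crossing if they lie on vertex-disjoint cycles. Kuratowski subgraphs cannot see this obstruction, because a Kuratowski graph has no two vertex-disjoint cycles: a cycle in a subdivision of $K_5$ uses at least three of the five vertices of degree $4$, and a cycle in a subdivision of $K_{3,3}$ uses at least four of the six vertices of degree $3$. Exploiting this blind spot disproves the statement, by an arbitrarily large margin.

\begin{theorem}\label{thm:counter}
For every $k\ge 1$ there is a nonplanar graph $G_k$ on six vertices that has a potential crossing pair and satisfies $\operatorname{cr}(G_k)=k$. Subdividing edges of $G_k$ gives a simple graph with a potential crossing pair and crossing number $k$.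
\end{theorem}

Every $k\ge 2$ gives a counterexample, and a potential crossing pair gives no upper bound on the crossing number. The second result says that disjoint cycles are the only thing the statement overlooks.

\begin{theorem}\label{thm:char}
Let $G$ be a nonplanar graph and $\{e,f\}$ a pair of edges of $G$. Then $\{e,f\}$ is a crossing pair of $G$ if and only if
\begin{itemize}
\item[(i)] $\{e,f\}$ is a potential crossing pair of $G$, and
\item[(ii)] $G$ has no two vertex-disjoint cycles, one containing $e$ and the other containing $f$.
\end{itemize}
Consequently, a nonplanar graph $G$ has $\operatorname{cr}(G)\ge 2$ if and only if for every potential crossing pair $\{e,f\}$ there are vertex-disjoint cycles, one containing $e$ and the other containing $f$.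
\end{theorem}

For highly connected graphs the Kuratowski subgraphs drop out of the picture.

\begin{theorem}\label{thm:four}
Let $G$ be a $4$-connected nonplanar graph. Then $\operatorname{cr}(G)\ge 2$ if and only if for every two edges $e,f$ with no common end there are vertex-disjoint cycles in $G$, one containing $e$ and the other containing $f$.
\end{theorem}

Section~\ref{sec:tools} turns both kinds of pair into combinatorial conditions, and Section~\ref{sec:counter} proves Theorem~\ref{thm:counter}. The other two theorems rest on one observation: for $e=ab$ and $f=cd$, condition (ii) says that $G-e-f$ has no disjoint paths from $a$ to $b$ and from $c$ to $d$, and the Two Paths Theorem describes such graphs as planar up to parts hidden behind cuts of at most three vertices. We descend through the connectivity. In a $4$-connected graph there are no hidden parts (Section~\ref{sec:four}); in a $3$-connected graph condition (i) forces them to be planar (Section~\ref{sec:three}); cuts of at most two vertices are removed by induction (Section~\ref{sec:general}).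

\section{Crossing pairs in combinatorial terms}\label{sec:tools}

As usual we take all arcs to be polygonal, and we pass freely between crossing-free drawings in the plane and on the sphere. Two parallel edges form a cycle of length $2$. Deleting or contracting edges of a planar graph (and deleting the loops that arise) gives a planar graph, and so does adding an edge parallel to an existing one.

For a set $A$ of vertices of $G$, let $N_G(A)$ be the set of vertices outside $A$ with a neighbor in $A$. A graph is \emph{$k$-connected} if it has more than $k$ vertices and remains connected after the deletion of any fewer than $k$ vertices. We use this in the following form: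
\begin{equation}\label{eq:conn}
\text{if $G$ is $k$-connected, $A\neq\emptyset$ and $A\cup N_G(A)\neq V(G)$, then $|N_G(A)|\ge k$,}
\end{equation}
because deleting $N_G(A)$ separates $A$ from the vertices outside $A\cup N_G(A)$.

The \emph{branch vertices} of a Kuratowski graph $H$ are its vertices of degree at least $3$, and its \emph{branches} are the paths that correspond to the edges of $K_5$ or $K_{3,3}$. Two branches are \emph{disjoint} if they share no vertex. We record the properties that are used below.
\begin{itemize}
\item[(B1)] $H$ is simple and $2$-connected, and two distinct branches share at most one vertex, which is then a common end.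
\item[(B2)] Any two branch vertices $p,q$ are joined by three internally disjoint paths, each a union of branches; if $p,q$ are the ends of a branch, it is one of the three. (In $K_5$ take $pq$ and two paths of length $2$. In $K_{3,3}$ take three paths of length $2$ if $p,q$ are in the same part, and otherwise $pq$ and two paths of length $3$ through the two edges of a matching on the other four vertices.)
\item[(B3)] Replacing an edge of $H$ by a path whose inner vertices are new, or a subpath of a branch by an edge, gives a Kuratowski graph. Its branches correspond to those of $H$, and disjoint branches correspond to disjoint branches.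
\end{itemize}

\begin{lemma}\label{lem:kur}
Two distinct edges $e,f$ of a Kuratowski graph $H$ form a crossing pair of $H$ if and only if they lie on disjoint branches.
\end{lemma}

\begin{proof}
Suppose that $e,f$ lie on disjoint branches. A square with its two diagonals and a fifth vertex outside, joined to the four corners, is a $1$-drawing of $K_5$; a hexagon with two long diagonals inside and the third outside is a $1$-drawing of $K_{3,3}$. In both, the crossing edges are disjoint. The automorphism groups of $K_5$ and $K_{3,3}$ act transitively on pairs of disjoint edges, so there is a $1$-drawing in which the two edges that correspond to the branches through $e$ and $f$ cross. Place the subdividing vertices on these two arcs so that the crossing lies on $e$ and on $f$.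

Conversely, let $e,f$ cross at the point $z$ of a $1$-drawing of $H$. If they lie on one branch, then this branch passes twice through $z$. Removing the closed loop between the two passages leaves a simple arc, and the branches now form a crossing-free drawing of $K_5$ or $K_{3,3}$, which is impossible. Suppose that they lie on distinct branches $B_1,B_2$ with a common end $w$. The point $z$ divides $B_i$ into an arc $S_i$ from $w$ to $z$ and an arc $T_i$ from $z$ to the other end of $B_i$. Since the crossing is transversal, the cyclic order around $z$ is $S_1,S_2,T_1,T_2$. Replace $B_1$ by $S_2\cup T_1$ and $B_2$ by $S_1\cup T_2$. The new arcs have the same ends as the old ones, and each uses two consecutive directions at $z$, so they only touch at $z$ and can be pulled apart there. Again we obtain a crossing-free drawing of $K_5$ or $K_{3,3}$.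
\end{proof}

So $\{e,f\}$ is a potential crossing pair of a nonplanar graph $G$ if and only if
\begin{itemize}
\item[(K)] every Kuratowski subgraph of $G$ contains both $e$ and $f$, and they lie on disjoint branches of it.
\end{itemize}
Since $G$ has a Kuratowski subgraph, (K) implies that $e$ and $f$ have four distinct ends.

\begin{lemma}\label{lem:cycles}
If $\{e,f\}$ is a crossing pair of $G$, then $G$ has no vertex-disjoint cycles $C_e$ containing $e$ and $C_f$ containing $f$.
\end{lemma}

\begin{proof}
Take a $1$-drawing in which $e$ and $f$ cross at $z$. Then $C_e$ and $C_f$ are drawn as simple closed curves whose only common point is $z$. The set $C_f\setminus\{z\}$ is connected and disjoint from $C_e$, so by the Jordan curve theorem it lies on one side of $C_e$. But the crossing at $z$ is transversal, so near $z$ it has points on both sides.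
\end{proof}

Finally we replace ``crossing pair'' by a planarity condition, by making the crossing a vertex. For edges $e=ab$ and $f=cd$ with four distinct ends, let $G^{\times}_{e,f}$ be obtained from $G-e-f$ by adding a new vertex $x$ adjacent to $a,b,c,d$. We write $G^{\times}$ when the pair is called $e,f$.

\begin{lemma}\label{lem:cross}
Let $G$ be nonplanar and let $e=ab$, $f=cd$ have four distinct ends. The following are equivalent.
\begin{itemize}
\item[(a)] $\{e,f\}$ is a crossing pair of $G$.
\item[(b)] $G$ has a drawing in which every crossing is between $e$ and $f$.
\item[(c)] $G^{\times}$ is planar.
\end{itemize}
\end{lemma}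

\begin{proof}
A $1$-drawing as in (a) is a drawing as in (b). Assume (b). There is at least one crossing, since $G$ is nonplanar. Turn all crossings into vertices to obtain a plane graph. The new vertices are exactly the vertices on the segment of $e$ between its first and its last crossing. Contract this segment to one vertex $x$. The pieces of $f$ between consecutive crossings become loops, which we delete, and the two end pieces of $e$ and the two end pieces of $f$ join $x$ to $a,b,c,d$. The result is $G^{\times}$, which gives (c).

Assume (c) and take a crossing-free drawing of $G^{\times}$. Regard the arc $axb$ as $e$ and the arc $cxd$ as $f$. If $xa,xb$ do not alternate with $xc,xd$ around $x$, the two arcs only touch at $x$ and can be pulled apart, so $G$ is planar, contrary to the hypothesis. Hence they alternate, and we have a $1$-drawing of $G$ in which $e$ and $f$ cross at $x$.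
\end{proof}

\section{Six vertices and any crossing number}\label{sec:counter}

We first want a potential crossing pair that is not a crossing pair. Start from $K_{3,3}$ with parts $\{a,d,v\}$ and $\{b,c,u\}$ and the disjoint edges $e=ab$, $f=cd$. We add edges so that $e$ and $f$ lie on disjoint cycles, while no new Kuratowski subgraph appears. On six vertices of a simple graph the two cycles must be triangles. The triangle $abu$ lacks only the edge $bu$, and the triangle $cdv$ lacks only the edge $dv$. Let $S$ be $K_{3,3}$ with these two edges added (Figure~\ref{fig:S}); it has eleven edges.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.05, every node/.style={font=\small}]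
\coordinate (u) at (0,0);
\coordinate (a) at (0,4);
\coordinate (c) at (4,4);
\coordinate (v) at (4,0);
\coordinate (b) at (1.6,1.6);
\coordinate (d) at (2.8,2.8);
\draw[very thick] (a)--(b)--(u)--(a);
\draw[very thick] (c)--(d)--(v)--(c);
\draw (a)--(c) (u)--(v) (b)--(v) (b)--(d);
\draw[dashed] (d)--(0.6,2.0)--(u);
\fill (u) circle (2.2pt) node[below left] {$u$};
\fill (a) circle (2.2pt) node[above left] {$a$};
\fill (c) circle (2.2pt) node[above right] {$c$};
\fill (v) circle (2.2pt) node[below right] {$v$};
\fill (b) circle (2.2pt) node[below=3pt] {$b$};
\fill (d) circle (2.2pt) node[above=3pt] {$d$};
\node at (0.8,3.25) {$e$};
\node at (3.25,3.55) {$f$};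
\end{tikzpicture}
\caption{The graph $S$: $K_{3,3}$ with parts $\{a,d,v\}$ and $\{b,c,u\}$, plus the edges $bu$ and $dv$. The edges $e=ab$ and $f=cd$ lie on the disjoint triangles $abu$ and $cdv$ (thick). The only crossing of this drawing is between $e$ and $du$ (dashed).}
\label{fig:S}
\end{figure}

\begin{lemma}\label{lem:S}
The pair $\{e,f\}$ is a potential crossing pair of $S$, and in every drawing of $S$ some crossing involves an edge other than $e$ and $f$. In particular $\{e,f\}$ is not a crossing pair of $S$.
\end{lemma}

\begin{proof}
The vertex $a$ has the three neighbors $b,c,u$, and $c$ has the three neighbors $a,d,v$. So only four vertices have degree at least $4$, and $S$ contains no subdivision of $K_5$. A subdivision of $K_{3,3}$ in $S$ has six branch vertices, so it has no other vertices and is a spanning $K_{3,3}$. In it the three neighbors $b,c,u$ of $a$ form one part, and the other part is $\{a,d,v\}$. Thus $S-bu-dv$ is the only Kuratowski subgraph of $S$, and $e,f$ are disjoint edges of it, which is (K).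

The triangles $abu$ and $cdv$ are disjoint and contain $e$ and $f$, so $\{e,f\}$ is not a crossing pair by Lemma~\ref{lem:cycles}. By Lemma~\ref{lem:cross}, no drawing of $S$ has all its crossings between $e$ and $f$.
\end{proof}

The graph $S$ is not yet a counterexample: Figure~\ref{fig:S} shows that $\{e,du\}$ is a crossing pair, so $\operatorname{cr}(S)=1$. We must destroy the other crossing pairs and keep (K) for $\{e,f\}$. Parallel edges do both. For $k\ge1$, let $G_k$ be obtained from $S$ by replacing each of the nine edges other than $e,f$ by $k$ parallel edges.

The case $k=2$ shows the mechanism. Let $h$ be an edge of $G_2$ with a parallel twin $h'$. A Kuratowski subgraph that contains $h$ is simple, so it misses $h'$, and exchanging $h$ for $h'$ gives a Kuratowski subgraph that misses $h$. Hence $h$ is in no potential crossing pair, and by \eqref{eq:easy} the only candidate for a crossing pair of $G_2$ is $\{e,f\}$. This pair still lies on two disjoint triangles, so Lemma~\ref{lem:cycles} excludes it, and $\operatorname{cr}(G_2)\ge2$. For larger $k$ we replace the exchange argument by a count.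

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
\emph{The potential crossing pair.} A Kuratowski subgraph of $G_k$ is simple, so it uses at most one edge of each parallel class and is a copy of a Kuratowski subgraph of $S$, with $e$ and $f$ corresponding to themselves. By Lemma~\ref{lem:S}, (K) holds for $e,f$ in $G_k$. Also $G_k$ contains $K_{3,3}$ and is nonplanar.

\emph{Lower bound.} Let $D$ be a drawing of $G_k$. There are $k^9$ ways to choose one edge from each of the nine parallel classes, and each choice, together with $e$ and $f$, selects from $D$ a drawing of $S$. By Lemma~\ref{lem:S} each of these subdrawings contains a crossing that involves an edge $h\notin\{e,f\}$. A given crossing of this kind appears only in subdrawings in which $h$ is the edge chosen from its class, so it appears in at most $k^8$ of them. Hence $\operatorname{cr}(D)\ge k^9/k^8=k$.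

\emph{Upper bound.} Let $u,a,c,v$ be the corners of a square in this cyclic order, and put $b$ and $d$ on the diagonal from $u$ to $c$ in the order $u,b,d,c$. Draw all edges of $S-du$ as straight segments: the four sides, the three pieces $ub,bd,dc$ of the diagonal, the segment $ab$ on one side of the diagonal, and the segments $bv,dv$ on the other side, which meet only at $v$. There is no crossing. The edge $e=ab$ separates the face bounded by $a\,b\,d\,c$ from the face bounded by $u\,a\,b$. Draw the $k$ copies of $du$ side by side, from $d$ through the first face, across $k$ distinct points of $e$, and through the second face to $u$. Replace each of the other eight edges different from $e,f$, none of which is crossed, by $k$ copies close to it. This drawing of $G_k$ has exactly $k$ crossings.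

\emph{Simple graphs.} Let $G_k'$ be obtained by subdividing once every edge of $G_k$ other than $e,f$; it is simple. A drawing of $G_k$ gives a drawing of $G_k'$ with the same crossings. Conversely, in a drawing of $G_k'$, follow the first half of a subdivided edge up to its first point on the second half, and then follow the second half; these simple arcs give a drawing of $G_k$ with no more crossings. So $\operatorname{cr}(G_k')=k$. A Kuratowski subgraph of $G'_k$ has minimum degree at least $2$, so it contains both halves of a subdivided edge or neither. By (B3) it is the subdivision of a Kuratowski subgraph of $G_k$, and $e,f$ lie on disjoint branches of it.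
\end{proof}

\section{Disjoint paths and the $4$-connected case}\label{sec:four}

Let $e=ab$ and $f=cd$ have four distinct ends and put $P=G-e-f$. A cycle through $e$ is $e$ together with an $a$--$b$ path, and similarly for $f$, so condition (ii) of Theorem~\ref{thm:char} says that $P$ has no two disjoint paths, one from $a$ to $b$ and one from $c$ to $d$. What we want, by Lemma~\ref{lem:cross}, is that $G^{\times}$ be planar, and this holds as soon as $P$ can be drawn without crossings in a disc with $a,b,c,d$ on the boundary: place $x$ outside the disc. The bridge between the two conditions is the following theorem of Seymour~\cite{Seymour}; see also Thomassen and Shiloach, 1980.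

\begin{theorem}[Two Paths Theorem]\label{thm:twopaths}
Let $s_1,s_2,t_1,t_2$ be distinct vertices of a simple graph $P$. If $P$ has no two vertex-disjoint paths, one from $s_1$ to $t_1$ and the other from $s_2$ to $t_2$, then there are pairwise disjoint sets $A_1,\dots,A_k\subseteq V(P)\setminus\{s_1,s_2,t_1,t_2\}$, where $k\ge0$, such that
\begin{itemize}
\item[(T1)] $N_P(A_i)\cap A_j=\emptyset$ for $i\neq j$;
\item[(T2)] $|N_P(A_i)|\le3$ for all $i$;
\item[(T3)] the simple graph $P'$ obtained from $P$ by deleting all $A_i$ and making each $N_P(A_i)$ a clique can be drawn without crossings in a closed disc with $s_1,s_2,t_1,t_2$ on its boundary in this cyclic order.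
\end{itemize}
\end{theorem}

The theorem says nothing about the graph inside $A_i$, and it cannot: a path between terminals that meets $A_i$ uses at least two vertices of $N_P(A_i)$, so at most one of two disjoint paths meets $A_i$, whatever the edges inside $A_i$ are. An empty set $A_i$ has no effect and may be discarded. We always apply the theorem with $(s_1,s_2,t_1,t_2)=(a,c,b,d)$ and call these four vertices the \emph{terminals}.

For $K_{3,3}$ with the labels of Section~\ref{sec:counter}, the graph $P$ is the hexagon $a\,c\,v\,b\,d\,u$ with the chord $uv$. It lies in a disc with $a,c,b,d$ on the boundary in this order, no set $A_i$ is needed, and $e,f$ cross once outside the disc. The two further chords $bu$ and $dv$ of $S$ create the disjoint paths $a\,u\,b$ and $c\,v\,d$.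

\begin{proof}[Proof of Theorem~\ref{thm:four}]
Suppose that $\operatorname{cr}(G)<2$. Then $\operatorname{cr}(G)=1$ and there is a crossing pair $\{e,f\}$. By \eqref{eq:easy} and (K), $e$ and $f$ have no common end, and by Lemma~\ref{lem:cycles} they do not lie on disjoint cycles. So the condition on cycles fails.

Conversely, let $e=ab$ and $f=cd$ have no common end and not lie on disjoint cycles. Let $P_0$ be the simple graph underlying $P=G-e-f$. It has no disjoint $a$--$b$ and $c$--$d$ paths; let $A_1,\dots,A_k$ be as in Theorem~\ref{thm:twopaths}. Suppose that $A_i\ne\emptyset$. The edges $e,f$ have no end in $A_i$, so $N_G(A_i)=N_{P_0}(A_i)$ has at most three vertices, and one of the four terminals lies outside $A_i\cup N_G(A_i)$. This contradicts \eqref{eq:conn} for the $4$-connected graph $G$. So all $A_i$ are empty and $P_0$ itself is drawn in a disc with the terminals on the boundary. Add $x$ outside the disc, joined to the terminals, and then restore the parallel edges of $P$. This shows that $G^{\times}$ is planar, so $\{e,f\}$ is a crossing pair by Lemma~\ref{lem:cross} and $\operatorname{cr}(G)=1$.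
\end{proof}

\begin{remark}\label{rem:K34}
Theorem~\ref{thm:four} fails for $3$-connected graphs. Let $G=K_{3,4}$ with parts $\{p_1,p_2,p_3\}$ and $\{q_1,\dots,q_4\}$. It is $3$-connected. It has no two disjoint cycles, since each cycle has at least four of the seven vertices. Yet $\operatorname{cr}(G)\ge2$ by \eqref{eq:easy}: every edge $p_iq_j$ is missed by the Kuratowski subgraph $G-q_j$, so there is no potential crossing pair. For $e=p_1q_1$ and $f=p_2q_2$ the nonplanarity hides behind a $3$-cut: the set $A=\{q_3,q_4\}$ has neighbors $p_1,p_2,p_3$, and the edges at $A$ together with one more vertex adjacent to $p_1,p_2,p_3$ form $K_{3,3}$. The next section shows that (K) rules out exactly this.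
\end{remark}

\section{The $3$-connected case}\label{sec:three}

Call a triple $(G,e,f)$ \emph{admissible} if $G$ is nonplanar and the pair $\{e,f\}$ satisfies (K) and condition (ii) of Theorem~\ref{thm:char}. Then $e,f$ have four distinct ends, and by Lemma~\ref{lem:cross} the hard direction of Theorem~\ref{thm:char} is the assertion that $G^{\times}$ is planar for every admissible triple. We shall cut $G^{\times}$ along sets of at most three vertices, prove that the pieces are planar, and reassemble them with the next lemma.

\begin{lemma}[Gluing]\label{lem:glue}
Let $Z$ and $W$ be planar graphs.
\begin{itemize}
\item[(G1)] If $Z,W$ share at most one vertex and no edge, then $Z\cup W$ is planar.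
\item[(G2)] If $Z,W$ share exactly two vertices $p,q$ and one edge $h=pq$, then $(Z-h)\cup(W-h)$ is planar.
\item[(G3)] If $Z,W$ share exactly a vertex $y$, three vertices forming a set $N$, and three edges joining $y$ to the vertices of $N$, and if $y$ has degree $3$ in both graphs, then $(Z-y)\cup(W-y)$ is planar.
\end{itemize}
\end{lemma}

\begin{proof}
Let $N$ be the set of shared vertices in (G1) and (G2), so that $|N|\le3$ in all cases, and let $Z^-,W^-$ be the two graphs to be united. Draw $Z$ on a sphere without crossings and choose a closed disc $\Delta$ with $N$ on its boundary that meets the drawing exactly in $Z\cap W$. In (G1) it is a small disc in a face, touching the shared vertex if there is one; in (G2) and (G3) it is a thin neighborhood of $h$ or of the star at $y$ that tapers to a point at each vertex of $N$. Then $Z^-$ meets $\Delta$ only in $N$. Choose $\Delta'$ in the same way for $W$ on a second sphere. The closure $\Sigma$ of the complement of $\Delta'$ is a closed disc that contains $W^-$, and its boundary meets $W^-$ only in $N$. There is a homeomorphism from $\Sigma$ onto $\Delta$ that sends each vertex of $N$ to its copy, because any two cyclic orders of at most three points agree up to reflection. The image of $W^-$ lies in $\Delta$ and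 meets $Z^-$ only in $N$.
\end{proof}

\begin{proposition}\label{prop:three}
Let $(G,e,f)$ be admissible with $G$ simple and $3$-connected. Then $G^{\times}$ is planar.
\end{proposition}

\begin{proof}
Let $e=ab$, $f=cd$ and $P=G-e-f$. By (ii), $P$ has no disjoint $a$--$b$ and $c$--$d$ paths, so Theorem~\ref{thm:twopaths} applies. The plan is to draw each part $A_i$ inside the triangle that replaces it in $P'$. Two things can go wrong: the inside of the triangle may be occupied, by vertices of $P'$ or by another part with the same neighbors, and the part may not be planar. An extremal choice of the family removes the first difficulty and (K) removes the second.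

\medskip
\noindent\emph{The frame.} Among all families of nonempty sets satisfying the conclusion of Theorem~\ref{thm:twopaths}, choose $A_1,\dots,A_k$ with $|A_1\cup\dots\cup A_k|$ maximum and, subject to that, $k$ minimum. Put $N_i=N_P(A_i)$. Since $e,f$ have no end in $A_i$, we have $N_i=N_G(A_i)$. One of the four terminals lies outside $A_i\cup N_i$, so \eqref{eq:conn} and (T2) give $|N_i|=3$. By (T1), $N_i\subseteq V(P')$. Fix a drawing of $P'$ in a disc $\Delta$ as in (T3), and let $T_i$ be the triangle of $P'$ on $N_i$.

\medskip
\noindent\emph{Claim 1: no vertex of $P'$ lies inside $T_i$.} Suppose that the set $B$ of such vertices is nonempty. We show that $B$ can be absorbed into the family. The complement of $\Delta$ is connected, unbounded and disjoint from $T_i$, so it lies outside $T_i$, and no point of the boundary of $\Delta$ is inside $T_i$. Hence $B$ contains no terminal. As the drawing has no crossing, every neighbor in $P'$ of a vertex of $B$ lies in $B\cup N_i$. Let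
\[
I=\{i\}\cup\{j: N_j\cap B\neq\emptyset\},\qquad A^*=B\cup\bigcup_{j\in I}A_j .
\]
For $j\in I$ we have $N_j\subseteq B\cup N_i$: this is trivial for $j=i$, and otherwise $N_j$ is a clique of $P'$ with a vertex in $B$. A neighbor in $P$ of a vertex $z\in B$ is either a vertex of $P'$, and then it is adjacent to $z$ in $P'$ and lies in $B\cup N_i$, or it lies in some $A_j$, and then $z\in N_j$ and $j\in I$. Together these give $N_P(A^*)\subseteq N_i$.

Replace the sets $A_j$, $j\in I$, by the single set $A^*$. The new sets are pairwise disjoint and contain no terminal, and (T2) holds. For $j\notin I$ we have $N_j\cap B=\emptyset$ by the definition of $I$, so $N_j\cap A^*=\emptyset$ by (T1) for the old family; also $N_P(A^*)\cap A_j\subseteq N_i\cap A_j=\emptyset$. So (T1) holds. The graph in (T3) for the new family has vertex set $V(P')\setminus B$, and its edges are edges of $P$, edges inside some $N_j$ with $j\notin I$, or edges inside $N_i$. It is therefore a subgraph of $P'-B$, and (T3) holds. The union of the family has grown by $B$, contrary to its choice.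

\medskip
\noindent\emph{Claim 2: $N_i\ne N_j$ for $i\neq j$.} Otherwise replace $A_i,A_j$ by $A_i\cup A_j$, whose neighborhood is $N_i$ by (T1). Conditions (T1) and (T2) persist and $P'$ does not change. The union is the same and $k$ is smaller, contrary to the choice.

\medskip
By Claim 1, an edge of $P'$ inside $T_i$ would join two vertices of $N_i$ and be parallel to an edge of $T_i$, which is impossible in the simple graph $P'$. So the inside of $T_i$ is a face, and by Claim 2 these $k$ faces are distinct. Put a new vertex $y_i$ in the face inside $T_i$ and join it to the three vertices of $N_i$; put $x$ outside $\Delta$ and join it to the terminals; delete the edges of $P'$ that are not edges of $P$. Call the resulting planar graph $Z_0$.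

\medskip
\noindent\emph{The pieces.} Let $W_i$ be the graph on $A_i\cup N_i\cup\{y_i\}$ whose edges are the edges of $P$ with at least one end in $A_i$ and the three edges from $y_i$ to $N_i$. The vertex $y_i$ plays two roles: in $Z_0$ it stands for $A_i$, and in $W_i$ it stands for the rest of $G$. The second role is justified by $3$-connectivity, which lets us realize the star at $y_i$ by a tree of $G$.

\medskip
\noindent\emph{Claim 3: each $W_i$ is planar.} Suppose that $W_i$ has a Kuratowski subgraph $L$. If $y_i\notin V(L)$, then $L$ is a subgraph of $P$ and misses $e$, contrary to (K). So $y_i\in V(L)$; let $M\subseteq N_i$ be the set of its neighbors in $L$, so $|M|\in\{2,3\}$. Let $C$ be a component of $G-(A_i\cup N_i)$; there is one, since some terminal lies outside $A_i\cup N_i$. No edge joins $C$ to $A_i$, so $N_G(V(C))\subseteq N_i$, and \eqref{eq:conn} gives $N_G(V(C))=N_i$. Take a spanning tree of $C$, add one edge from each vertex of $M$ to $C$, and let $T$ be the smallest subtree containing $M$. Its leaves are exactly the vertices of $M$ and its other vertices lie in $C$. So $T$ is a path if $|M|=2$ and a subdivision of $K_{1,3}$ if $|M|=3$: in both cases a subdivision of the star at $y_i$ in $L$.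

As $C$ is disjoint from $L-y_i$, the graph $L'=(L-y_i)\cup T$ is a subdivision of $L$, hence a Kuratowski subgraph of $G$ by (B3). Its edges outside $T$ belong to $P$, so (K) forces $e,f\in E(T)$. If $|M|=2$, then $y_i$ is an inner vertex of a branch of $L$ and all of $T$ lies on one branch of $L'$. If $|M|=3$, then the center of $T$ is a branch vertex of $L'$ and every edge of $T$ lies on a branch that ends at it. In neither case do $e,f$ lie on disjoint branches, contrary to (K).

\medskip
\noindent\emph{Assembly.} For $i=1,\dots,k$ let $Z_i=(Z_{i-1}-y_i)\cup(W_i-y_i)$. The vertex set of $Z_{i-1}$ consists of $V(P')$, $x$, $A_1,\dots,A_{i-1}$ and $y_i,\dots,y_k$, so it meets $V(W_i)$ exactly in $N_i\cup\{y_i\}$. Every edge of $W_i-y_i$ has an end in $A_i$, so the only shared edges are the three edges at $y_i$. By (G3) and induction, $Z_k$ is planar. Its vertex set is $V(G)\cup\{x\}$. The edges of $P$ with no end in $A_1\cup\dots\cup A_k$ and the edges at $x$ come from $Z_0$, and each edge of $P$ with an end in $A_i$ comes from $W_i$. Hence $Z_k=G^{\times}$.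
\end{proof}

\section{Cuts of at most two vertices}\label{sec:general}

It remains to remove the assumption of $3$-connectivity. A \emph{$2$-separation} of $G$ is a pair $(X,Y)$ of edge-disjoint subgraphs with $X\cup Y=G$, each with at least two edges, such that $V(X)\cap V(Y)$ consists of two vertices $s,t$. Let $X^+$ and $Y^+$ be obtained from $X$ and $Y$ by adding the same new edge $g=st$. As $y_i$ did above, the edge $g$ stands for the other side. Each of $X^+,Y^+$ has fewer edges than $G$ and no more vertices.

\begin{lemma}\label{lem:lift}
Let $(X,Y)$ be a $2$-separation of a $2$-connected graph $G$.
\begin{itemize}
\item[(a)] Every edge of $X$ lies on an $s$--$t$ path of $X$, and $X$ is connected; likewise for $Y$.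
\item[(b)] Let $Q$ be an $s$--$t$ path of $Y$. Replacing $g$ by $Q$ turns a Kuratowski subgraph of $X^+$ containing $g$ into a Kuratowski subgraph of $G$, in which $Q$ lies on the branch that corresponds to the branch through $g$. It turns two disjoint cycles of $X^+$ into two disjoint cycles of $G$. The same holds with $X$ and $Y$ interchanged.
\end{itemize}
\end{lemma}

\begin{proof}
(a) In a $2$-connected graph any two edges lie on a common cycle. A cycle through an edge of $X$ and an edge of $Y$ changes sides at two or more of its vertices, and it can do so only at $s$ and $t$; so it is the union of an $s$--$t$ path of $X$ and an $s$--$t$ path of $Y$. Every vertex of $X$ other than $s,t$ is incident with an edge of $G$, which belongs to $X$, so every vertex of $X$ lies on an $s$--$t$ path of $X$.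

(b) The inner vertices of $Q$ are not in $X$, so the first assertion is (B3). Of two disjoint cycles at most one contains $g$, and the new vertices on it are not on the other.
\end{proof}

We call the subgraph of $G$ produced in (b) a \emph{lift}; a subgraph of $X^+$ or $Y^+$ without $g$ is its own lift.

\begin{proposition}\label{prop:general}
If $(G,e,f)$ is admissible, then $G^{\times}$ is planar.
\end{proposition}

\begin{proof}
We use induction on $|V(G)|+|E(G)|$. Let $e=ab$, $f=cd$, and assume the proposition for all smaller admissible triples. Note that $G$ has at least five vertices and at least nine edges.

\medskip
\noindent\textbf{Case A: $G$ is not $2$-connected.} Then $G$ is disconnected or has a cut vertex, so $G=X\cup Y$ with proper edge-disjoint subgraphs $X,Y$ that share at most one vertex. By (B1) each Kuratowski subgraph of $G$ lies in $X$ or in $Y$. Say one lies in $X$; then $e,f\in E(X)$ by (K). Again by (K), $Y$ contains no Kuratowski subgraph, so $Y$ is planar. The triple $(X,e,f)$ is admissible, because $X$ is nonplanar and its Kuratowski subgraphs and cycles are also those of $G$. By induction $X^{\times}$ is planar, and $G^{\times}=X^{\times}\cup Y$ is planar by (G1).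

\medskip
\noindent\textbf{Case B: $G$ is $2$-connected and has a $2$-separation $(X,Y)$ with $e,f\in E(X)$.} We show that $Y$ behaves like a single edge.

\emph{$Y^+$ is planar.} Let $L$ be a Kuratowski subgraph of $Y^+$. If $g\notin E(L)$, then $L$ is a subgraph of $G$ that misses $e$. If $g\in E(L)$, then in a lift of $L$ all edges of $X$ lie on one branch, so $e,f$ are not on disjoint branches. Both contradict (K).

\emph{$(X^+,e,f)$ is admissible.} If $X^+$ were planar, then $G=(X^+-g)\cup(Y^+-g)$ would be planar by (G2). A lift of a Kuratowski subgraph $L$ of $X^+$ contains $e,f$ on disjoint branches; since $e,f\notin E(Y)$, they belong to $L$, and they lie on disjoint branches of $L$ by (B3). Disjoint cycles of $X^+$ through $e$ and $f$ would lift to such cycles of $G$.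

By induction $(X^+)^{\times}$ is planar, and $G^{\times}=((X^+)^{\times}-g)\cup(Y^+-g)$ is planar by (G2).

\medskip
\noindent\textbf{Case C: $G$ is $2$-connected and has a $2$-separation with $e$ and $f$ on different sides.} The model is a Kuratowski graph in which the branch through $e$ has at least two edges: $X$ is this branch and $Y$ is the rest. There $X$ acts as one long edge, and crossing $e$ with $f$ in $G$ amounts to crossing $g$ with $f$ in $Y^+$. We show that the general case has the same shape: $e$ is a bridge of $X$ between $s$ and $t$, and $g$ takes over the role of $e$.

Fix a Kuratowski subgraph $J$ of $G$; it contains $e$ and $f$. Two branch vertices of $J$ outside $\{s,t\}$ are joined by three internally disjoint paths by (B2), and one of these avoids $s$ and $t$, so both vertices lie on the same side. Hence all branch vertices outside $\{s,t\}$ lie on one side. Call it $Y$, call the other side $X$, and, using the symmetry of the hypotheses in $e$ and $f$, let $e\in E(X)$ and $f\in E(Y)$.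

\emph{$J\cap X$ is an $s$--$t$ path inside one branch.} Take an edge of $J$ in $X$ and follow its branch in both directions until a vertex of $\{s,t\}$ is met. The walk stays in $X$, because it can leave $X$ only at $s$ or $t$; it does meet $\{s,t\}$ in each direction, because the ends of the branch are not in $V(X)\setminus\{s,t\}$; and the two vertices met are distinct, because a branch is a path. So every edge of $J$ in $X$ lies on an $s$--$t$ path of $X$ inside a branch. By (B1) only one branch contains both $s$ and $t$, and it contains only one $s$--$t$ path $R$. Thus $J\cap X=R$ and $e\in E(R)$. By (B3), $J_Y=(J\cap Y)+g$ is a Kuratowski subgraph of $Y^+$ in which $g$ and $f$ lie on disjoint branches.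

\emph{Every $s$--$t$ path of $X$ contains $e$.} Otherwise the lift of $J_Y$ along such a path is a Kuratowski subgraph of $G$ that misses $e$.

\emph{$(Y^+,g,f)$ is admissible.} The graph $Y^+$ contains $J_Y$, so it is nonplanar. A Kuratowski subgraph $L$ of $Y^+$ contains $g$, since otherwise it is a subgraph of $G$ that misses $e$. In a lift of $L$, the edge $e$ lies on the branch that corresponds to the branch through $g$, and by (K) the edge $f$ lies on a branch disjoint from it; so $f\in E(L)$, and $g,f$ lie on disjoint branches of $L$. Disjoint cycles of $Y^+$ through $g$ and $f$ would lift to disjoint cycles of $G$ through $e$ and $f$, since the path that replaces $g$ contains $e$. By induction the graph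
\[
Z=(Y^+)^{\times}_{g,f}=(Y-f)+\{h_s,h_t,xc,xd\}
\]
is planar, where $h_s$ and $h_t$ denote the edges from $x$ to $s$ and to $t$.

\emph{$X^+$ is planar.} Here we need an $s$--$t$ path of $Y$ that avoids $f$. Let $B$ be the branch of $J_Y$ through $g$, with ends $p,q$. By (B2) there are two further $p$--$q$ paths in $J_Y$, internally disjoint from $B$ and from each other, and one of them misses $f$. With $B$ it forms a cycle through $g$ that misses $f$, as $f\notin E(B)$; deleting $g$ leaves the required path $Q$. Now let $L$ be a Kuratowski subgraph of $X^+$. Whether or not $L$ contains $g$, its lift along $Q$ is a Kuratowski subgraph of $G$ that misses $f$, contrary to (K).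

\emph{Assembly.} The graph $X$ is connected and $X-e$ has no $s$--$t$ path, so $X-e$ has exactly two components $X_s\ni s$ and $X_t\ni t$, each containing one end of $e$; say $a\in V(X_s)$ and $b\in V(X_t)$. In $X^+$ the only edges between $X_s$ and $X_t$ are $e$ and $g$. Contract $X_t$ to a vertex named $x$: then $e$ becomes an edge $xa$ and $g$ becomes an edge from $x$ to $s$, which we identify with $h_s$. So $W_s=X_s+\{xa,h_s\}$ is planar. (If $a=s$, these two edges are parallel and are regarded as distinct.) Contracting $X_s$ instead shows that $W_t=X_t+\{xb,h_t\}$ is planar. The graphs $Z$ and $W_s$ share exactly $x$, $s$ and $h_s$, so $Z'=(Z-h_s)\cup(W_s-h_s)$ is planar by (G2). The graphs $Z'$ and $W_t$ share exactly $x$, $t$ and $h_t$, so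
\[
(Z'-h_t)\cup(W_t-h_t)=\bigl((Y-f)\cup X_s\cup X_t\bigr)+\{xa,xb,xc,xd\}=G^{\times}
\]
is planar.

\medskip
\noindent\textbf{Case D: $G$ is $2$-connected and has no $2$-separation.} If two edges were parallel, with ends $s,t$, they would form one side $Y$ of a $2$-separation whose other side is $G-E(Y)$. If $G-\{s,t\}$ were disconnected, with a component $C$, let $Y$ consist of $C$, $s$, $t$ and all edges with an end in $C$, and let $X$ consist of the remaining edges and all vertices outside $C$. Each side contains a vertex outside $\{s,t\}$ with all its edges, at least two by $2$-connectivity, so $(X,Y)$ would be a $2$-separation. Hence $G$ is simple and $3$-connected, and Proposition~\ref{prop:three} applies.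
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:char}]
If $\{e,f\}$ is a crossing pair, then (i) holds by \eqref{eq:easy} and (ii) by Lemma~\ref{lem:cycles}. If (i) and (ii) hold, then $(G,e,f)$ is admissible by Lemma~\ref{lem:kur}, so $G^{\times}$ is planar by Proposition~\ref{prop:general}, and $\{e,f\}$ is a crossing pair by Lemma~\ref{lem:cross}. For the consequence, a nonplanar graph $G$ has $\operatorname{cr}(G)\ge2$ if and only if it has no crossing pair, that is, if and only if every pair that satisfies (i) violates (ii).
\end{proof}

\begin{remark}\label{rem:hyp}
Condition (ii) is used once, to invoke the Two Paths Theorem; elsewhere it is only passed on to smaller graphs. It cannot be dropped: in every $G_k$, already for $k=1$, the potential crossing pair $\{e,f\}$ lies on two disjoint triangles and is not a crossing pair. Condition (i) makes the four ends distinct and forces the planarity of every piece cut off by at most three vertices. It cannot be dropped either: two adjacent edges of $K_{3,3}$ satisfy (ii) but are not a crossing pair, by Lemma~\ref{lem:kur}.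
\end{remark}

\begin{thebibliography}{9}

\bibitem{Seymour}
P.~D. Seymour, \emph{Disjoint paths in graphs}, Discrete Math. 29 (1980) 293--309.

\bibitem{SARL}
Andr\'e C. Silva, Alan Arroyo, R.~Bruce Richter, Orlando Lee, \emph{Graphs with at most one crossing}, arXiv:1901.09955 (2019).

\end{thebibliography}
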